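\title{Diagonal initial ideals of Schubert determinantal ideals need not be unmixed}

\begin{abstract}
Let $I_w$ be the Schubert determinantal ideal of a permutation $w\in S_n$, and let $J$ be its initial ideal for a term order that selects the main diagonal of every minor. A conjecture posed in a paper of Stelzer and Yong asserts that the polarization of $J$ is equidimensional. We show that this assertion is equivalent to $J$ being unmixed, and that it is false. It fails for $w=1325476$ and the lexicographic order that reads the matrix backwards, and it fails for $w=21436785$ and the lexicographic order that reads the matrix in English reading order. For the latter order, the differences between the heights of the minimal primes of the polarization are unbounded as $n$ grows.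
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $n\ge 1$, let $R=\mathbb{C}[x_{ij}:1\le i,j\le n]$, let $Z=(x_{ij})$ be the generic $n\times n$ matrix, and let $Z_{ij}$ be its northwest $i\times j$ submatrix. For a permutation $w\in S_n$ put
\[
r_{ij}=\#\{1\le a\le i : w(a)\le j\}.
\]
This is the rank of the northwest $i\times j$ submatrix of the permutation matrix with ones in the positions $(a,w(a))$. The \emph{Schubert determinantal ideal} of $w$ is
\[
I_w=\langle\, (r_{ij}+1)\times(r_{ij}+1)\text{ minors of }Z_{ij} : 1\le i,j\le n\,\rangle\subseteq R .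
\]
Its zero set consists of the matrices with $\operatorname{rank}Z_{ij}\le r_{ij}$ for all $i,j$. A pair $(i,j)$ with $r_{ij}=\min(i,j)$ contributes no generator. We write permutations in one-line notation, and we put $\Delta_r=\det Z_{rr}$.

Fix a term order on the monomials of $R$. For $0\ne F\in R$ let $\operatorname{in}(F)$ be the largest monomial that occurs in $F$, and for an ideal $I$ let $\operatorname{in}(I)$ be the ideal generated by the monomials $\operatorname{in}(F)$ with $0\neq F\in I$. The order is \emph{diagonal} if the initial monomial of every minor of $Z$ is the product of the entries on the main (northwest--southeast) diagonal of the corresponding submatrix. Two diagonal orders appear in this paper: the \emph{lex-diagonal order}, which is the lexicographic order with the variables in English reading order,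
\[
x_{11}>x_{12}>\dots>x_{1n}>x_{21}>\dots>x_{nn},
\]
and the \emph{reverse reading order}, which is the lexicographic order with
\[
x_{nn}>x_{n,n-1}>\dots>x_{n1}>x_{n-1,n}>\dots>x_{11}.
\]

Let $J$ be a monomial ideal with minimal monomial generating set $G$. For a variable $x$ let $d_x$ be the largest exponent of $x$ among the elements of $G$. Put $x^{(1)}=x$ and introduce new variables $x^{(2)},\dots,x^{(d_x)}$. Replacing each power $x^a$ in a generator $g\in G$ by $x^{(1)}x^{(2)}\cdots x^{(a)}$ gives a squarefree monomial $\tilde g$. The \emph{polarization} $\widetilde J$ is the ideal generated by the $\tilde g$ in the enlarged polynomial ring $\widetilde R$; if $J$ is squarefree, then $\widetilde J=J$. A squarefree monomial ideal is the intersection of its minimal primes, each of which is generated by a set of variables and has height equal to the size of that set. The ideal is \emph{equidimensional} if all these sets have the same size. For example, $J=(x^2,xy)$ has the polarization $(x\,x^{(2)},xy)=(x)\cap(x^{(2)},y)$, which is not equidimensional. The following statement is posed in \cite{SY}.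

\begin{quote}
\textbf{Conjecture.} For every $n$, every $w\in S_n$ and every diagonal term order, the polarization $\widetilde J$ of $J=\operatorname{in}(I_w)$ is equidimensional.
\end{quote}

The passage from $I_w$ to $J$ preserves dimension and degree, and polarization turns $J$ into a finite list of sets of variables. The degree of $I_w$ is the number of minimal primes of $\widetilde J$ of smallest height (Remark~\ref{rem:degree}). So the conjecture says that the degree is the number of all primes in the decomposition of $\widetilde J$, with none to discard. The simplest cases support it. If $w$ is the transposition of $r$ and $r+1$, then $r_{rr}=r-1$ is the only condition, $I_w=\langle\Delta_r\rangle$, and $J=\langle x_{11}\cdots x_{rr}\rangle$ is an intersection of $r$ primes of height one. If $w=2143$, then $I_w=\langle x_{11},\Delta_3\rangle$. Here the diagonal monomials of the generators do not generate $J$: in the lex-diagonal order, $\Delta_3$ with $x_{11}$ set to zero has the initial monomial $x_{12}x_{21}x_{33}$, which is coprime to $x_{11}$, so $J=\langle x_{11},x_{12}x_{21}x_{33}\rangle$ by fact (F3) below. This ideal is an intersection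 of three primes of height two. One would guess from such cases that the conjecture holds. It does not.

\begin{theorem}\label{thm:A}
Let $n\ge7$ and $w=1325476\,8\cdots n$, and let $J=\operatorname{in}(I_w)$ for the reverse reading order. Then $\widetilde J$ has a minimal prime of height at most $3$ and a minimal prime of height at least $4$.
\end{theorem}

Theorem~\ref{thm:A} disproves the conjecture. Restricting the conjecture to the lex-diagonal order does not rescue it.

\begin{theorem}\label{thm:B}
Let $n\ge8$ and $w=21436785\,9\cdots n$, and let $J=\operatorname{in}(I_w)$ for the lex-diagonal order. Then $\widetilde J$ has a minimal prime of height at most $5$ and a minimal prime of height at least $6$.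
\end{theorem}

\begin{theorem}\label{thm:C}
For every $k\ge1$ there is a permutation $w\in S_{8k}$ such that, for the lex-diagonal order, the polarization of $\operatorname{in}(I_w)$ has two minimal primes whose heights differ by at least $k$.
\end{theorem}

The proofs never compute $\widetilde J$. They rest on the following translation. Recall that a prime $P$ is \emph{associated} to $R/J$ if $P=J:f=\{g\in R: gf\in J\}$ for some $f\in R$, and that $J$ is \emph{unmixed} if all primes in the set $\operatorname{Ass}(R/J)$ of associated primes have the same height.

\begin{proposition}\label{prop:pol}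
Let $J\ne R$ be a monomial ideal. The set of heights of the minimal primes of $\widetilde J$ equals $\{\operatorname{ht}P : P\in\operatorname{Ass}(R/J)\}$. Hence the conjecture asserts exactly that $\operatorname{in}(I_w)$ is unmixed.
\end{proposition}

An associated prime of large height is detected by a single monomial $\mu\notin J$ for which the ideal $J:\mu$ has large height; we call such a $\mu$ a \emph{witness}. Section~\ref{sec:pol} proves Proposition~\ref{prop:pol} and shows a witness in three variables. For Theorem~\ref{thm:A} we write a witness down and verify it by determinantal identities and a count of multidegrees (Section~\ref{sec:A}). For Theorem~\ref{thm:B} the witness is not explicit; its existence comes from a coordinate projection that has fibers with two points over a locus of large codimension (Sections~\ref{sec:fiber} and~\ref{sec:B}). Theorem~\ref{thm:C} follows by placing $k$ copies of the second example in disjoint blocks (Section~\ref{sec:C}).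

\section{Notation and standard facts}\label{sec:facts}

We write $[a_1\dots a_r;b_1\dots b_r]$ for the minor of $Z$ with rows $a_1<\dots<a_r$ and columns $b_1<\dots<b_r$. For two rows $i<i'$ we allow any two columns $l,j$ and put $[i\,i';l\,j]=x_{il}x_{i'j}-x_{ij}x_{i'l}$.

The ring $R$ is graded by $\deg x_{ij}=e_i+f_j$, where $e_1,\dots,e_n,f_1,\dots,f_n$ is the standard basis of $\mathbb{Z}^{2n}$. The multidegree of a monomial records its degree in the variables of each row and of each column. Minors are multihomogeneous, so $I_w$ is a multihomogeneous ideal. If a multihomogeneous element is written as a combination of multihomogeneous generators, the coefficients may be replaced by their components of complementary multidegree.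

We use the following facts about a polynomial ring $A$ over $\mathbb{C}$ with a term order. Here $V(\mathfrak a)$ is the zero set of an ideal $\mathfrak a$, and $\operatorname{ht}\mathfrak a=\dim A-\dim A/\mathfrak a$ for $\mathfrak a\neq A$.

\begin{itemize}
\item[(F1)] One has $\operatorname{in}(FG)=\operatorname{in}(F)\operatorname{in}(G)$, and every monomial of $\operatorname{in}(\mathfrak a)$ equals $\operatorname{in}(F)$ for some $F\in\mathfrak a$. If $\mathfrak a$ is homogeneous for a grading in which the variables are homogeneous, $F$ may be taken homogeneous: replace it by the component that contains $\operatorname{in}(F)$.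
\item[(F2)] If $\mathfrak a\subseteq\mathfrak b$ are homogeneous ideals, then $\mathfrak b/\mathfrak a$ and $\operatorname{in}(\mathfrak b)/\operatorname{in}(\mathfrak a)$ have the same Hilbert function. The Hilbert function of a finitely generated graded module determines its Krull dimension and its degree. In particular $\operatorname{ht}\operatorname{in}(\mathfrak a)=\operatorname{ht}\mathfrak a$.
\item[(F3)] By Buchberger's criterion, and because the $S$-polynomial of two elements with coprime initial monomials reduces to zero: (a) if $\mathfrak a$ has generators with pairwise coprime initial monomials, these monomials generate $\operatorname{in}(\mathfrak a)$; (b) if $\mathfrak a_1,\dots,\mathfrak a_k$ are ideals of polynomial subrings in pairwise disjoint sets of variables, then $\operatorname{in}(\sum_b\mathfrak a_bA)=\sum_b\operatorname{in}(\mathfrak a_b)A$, where each subring carries the restricted order.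
\item[(F4)] In a lexicographic order, if $x$ is the largest variable that occurs in $F$ and $F=cx^i+(\text{terms of lower degree in }x)$ with $c\ne0$ free of $x$, then $\operatorname{in}(F)=x^i\operatorname{in}(c)$.
\item[(F5)] Minimal primes of an ideal $J$ are associated to $A/J$. An associated prime of a submodule is an associated prime of the module. Multiplication by $f$ embeds $A/(J:f)$ in $A/J$. If $J$ is a monomial ideal, each associated prime of $A/J$ is generated by variables and equals $J:\nu$ for a monomial $\nu$.
\item[(F6)] (Krull) If $Y$ is an irreducible affine variety and $f_1,\dots,f_s$ are polynomials, every irreducible component of $Y\cap V(f_1,\dots,f_s)$ has codimension at most $s$ in $Y$.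
\item[(F7)] The $p\times q$ matrices of rank at most $r\le\min(p,q)$ form an irreducible variety of codimension $(p-r)(q-r)$.
\item[(F8)] For an ideal $\mathfrak c$ and an element $h$, the chain $\mathfrak c:h\subseteq\mathfrak c:h^2\subseteq\cdots$ stabilizes, and for all large $N$ the set $V(\mathfrak c:h^N)$ is the closure of $V(\mathfrak c)\setminus V(h)$.
\end{itemize}

Both orders of Section~\ref{sec:intro} are diagonal. In the reverse reading order the largest variable of a square submatrix is its southeast entry, so by (F4) the initial monomial of the minor is that entry times the initial monomial of the complementary minor; induction gives the diagonal product. In the lex-diagonal order the same argument runs with the northwest entry.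

\section{Polarization, associated primes and witnesses}\label{sec:pol}

Write $g_x$ for the exponent of the variable $x$ in the monomial $g$. Then $x^{(k)}$ divides $\tilde g$ if and only if $g_x\ge k$. Call a set $W$ of variables of $\widetilde R$ a \emph{cover} if every $\tilde g$ with $g\in G$ is divisible by an element of $W$. The prime $(W)$ contains $\widetilde J$ exactly when $W$ is a cover, so the minimal primes of $\widetilde J$ are the primes generated by minimal covers. The proof of Proposition~\ref{prop:pol} matches a cover $\{x^{(c_x)}:x\in U\}$ with the monomial that has exponent $c_x-1$ at $x\in U$ and large exponents elsewhere: the covering condition says that no generator divides this monomial.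

\begin{proof}[Proof of Proposition~\ref{prop:pol}]
Let $P\in\operatorname{Ass}(R/J)$. By (F5), $P$ is generated by variables and $P=J:\nu$ for a monomial $\nu$. For a variable $x\notin P$ we have $J:x\nu=P:x=P$, so we may assume $\nu_x\ge d_x$ for all $x\notin P$. Let $W=\{x^{(\nu_x+1)}:\nu_x<d_x\}$. It involves only variables $x\in P$, with at most one element for each. Since $P\neq R$, we have $\nu\notin J$. So for each $g\in G$ there is an $x$ with $\nu_x<g_x\le d_x$, and then $x^{(\nu_x+1)}\in W$ divides $\tilde g$. Thus $W$ is a cover. Now let $z\in P$ be a variable. Since $z\nu\in J$, some $g\in G$ divides $z\nu$; it does not divide $\nu$, so $g_z=\nu_z+1$ and $g_x\le\nu_x$ for $x\ne z$. Hence $z^{(\nu_z+1)}$ lies in $W$ and is the only element of $W$ that divides $\tilde g$. This shows that $W$ has exactly one element for each variable of $P$ and that none of them can be removed. So $(W)$ is a minimal prime of $\widetilde J$ of height $\operatorname{ht}P$.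

Conversely, let $W$ be a minimal cover. It contains at most one $x^{(k)}$ for each $x$: if $x^{(k)},x^{(l)}\in W$ with $k<l$, then every $\tilde g$ divisible by $x^{(l)}$ is divisible by $x^{(k)}$, and $x^{(l)}$ could be removed. Write $W=\{x^{(c_x)}:x\in U\}$ and put $\nu=\prod_{x\in U}x^{c_x-1}\prod_{x\notin U}x^{d_x}$. Every $g\in G$ has $g_x\ge c_x$ for some $x\in U$, so $\nu\notin J$. The ideal $J:\nu$ is generated by the monomials $g/\gcd(g,\nu)$ with $g\in G$; these are different from $1$ and involve only variables of $U$, so $J:\nu\subseteq(U)$. By minimality of $W$, for each $x\in U$ some $g\in G$ has $g_{x'}<c_{x'}$ for all $x'\in U\setminus\{x\}$; this $g$ divides $x^e\nu$ for large $e$, so $x^e\in J:\nu$. Therefore $(U)$ is the radical of $J:\nu$. By (F5) it is associated to $R/(J:\nu)$, hence to $R/J$, and its height is $|U|=|W|$.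
\end{proof}

\begin{corollary}\label{cor:witness}
Let $J\neq R$ be a monomial ideal.
\begin{itemize}
\item[(i)] If $\mu\notin J$ is a monomial and $\operatorname{ht}(J:\mu)\ge k$, then $\widetilde J$ has a minimal prime of height at least $k$.
\item[(ii)] If $\operatorname{ht}J\le k'$, then $\widetilde J$ has a minimal prime of height at most $k'$.
\end{itemize}
\end{corollary}

\begin{proof}
(i) Since $\mu\notin J$, the ideal $J:\mu$ is proper. A minimal prime of $J:\mu$ has height at least $k$ and is associated to $R/J$ by (F5). (ii) Some minimal prime of $J$ has height $\operatorname{ht}J$, and it is associated to $R/J$. In both cases apply Proposition~\ref{prop:pol}.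
\end{proof}

\begin{remark}\label{rem:degree}
Let $I$ be a homogeneous ideal of height $c$ and $J=\operatorname{in}(I)$. The number of minimal primes of $\widetilde J$ of height $c$ is the degree of $R/I$. Indeed, let $P=(U)\supseteq J$ with $|U|=c$, and let $J_U\subseteq\mathbb{C}[U]$ be obtained from $J$ by setting the variables outside $U$ equal to $1$. The set $\{x^{(c_x)}:x\in U\}$ is a cover exactly when $\prod_{x\in U} x^{c_x-1}\notin J_U$, and it is then minimal because a smaller cover would give a prime of height less than $c$ over $J$. The monomials outside $J_U$ have exponents less than $d_x$, since $J_U$ contains a power $x^{g_x}$ with $g\in G$, and their number is the length of $(R/J)_P$. The sum of these lengths over all such $P$ is the degree of $R/J$, which is the degree of $R/I$ by (F2).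
\end{remark}

The next example is the proof of Theorem~\ref{thm:A} in miniature.

\begin{example}\label{ex:ci}
In $\mathbb{C}[x,y,z]$ with the lexicographic order $x>y>z$ let $I=\langle f,g\rangle$ with $f=x^2-yz$ and $g=xy-z^2$, and let $J=\operatorname{in}(I)$. By (F6) and (F2), $\operatorname{ht}J\le2$. The initial monomials $x^2$ and $xy$ share a factor, and cancelling them gives $yf-xg=xz^2-y^2z$. So $x^2,xy,xz^2\in J$, and $\mu=xz$ satisfies $x\mu,y\mu,z\mu\in J$. On the other hand, the nonzero elements of $I$ of degree two are the combinations $af+bg$ with $a,b\in\mathbb{C}$, and their initial monomials are $x^2$ and $xy$. Hence $\mu\notin J$ and $J:\mu=(x,y,z)$ has height $3$. The memberships come from an identity among the generators; the non-membership comes from listing all elements of $I$ in the degree of $\mu$.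
\end{example}

\section{Three principal minors: proof of Theorem~\ref{thm:A}}\label{sec:A}

Throughout this section $w=1325476\,8\cdots n$, the order is the reverse reading order, $I=I_w$ and $J=\operatorname{in}(I)$.

\subsection{The ideal}

We have $w(a)\le a+1$ for all $a$, with equality exactly for $a\in\{2,4,6\}$. If $i<j$ and $a\le i$, then $w(a)\le j$, so $r_{ij}=i$. Since $w=w^{-1}$, we have $r_{ij}=r_{ji}$, so $r_{ij}=j$ for $j<i$. On the diagonal, $r_{ii}=i$ unless $w(i)=i+1$, which gives $r_{22}=1$, $r_{44}=3$, $r_{66}=5$. Hence
\[
I=\langle\Delta_2,\Delta_4,\Delta_6\rangle .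
\]
By (F6) and (F2), $\operatorname{ht}J\le3$, so $\widetilde J$ has a minimal prime of height at most $3$. It remains to find a witness $\mu\notin J$ with $\operatorname{ht}(J:\mu)\ge4$.

\begin{remark}
The choice of order matters. In the lexicographic order with $x_{1n}>\dots>x_{11}>x_{2n}>\dots>x_{n1}$ the largest variable of a square submatrix is its northeast entry, so initial monomials of minors are antidiagonal products. Those of $\Delta_2,\Delta_4,\Delta_6$ involve the variables $x_{ij}$ with $i+j=3,5,7$ respectively. They are pairwise coprime, so by (F3) they generate the initial ideal, whose minimal primes are obtained by choosing one variable from each monomial and all have height $3$. For a diagonal order the three initial monomials divide one another, and the cancellations among them produce the witness.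
\end{remark}

\subsection{From $\Delta_6$ to $\Delta_3$}

The initial monomial of $\Delta_6$ is divisible by that of $\Delta_4$, so the first step of any computation of $J$ replaces $\Delta_6$ by $\Delta_6-x_{55}x_{66}\Delta_4$. The largest surviving terms are those divisible by
\[
\theta=x_{66}x_{54}x_{45},
\]
and their sum is $-\theta\Delta_3$: they come from the permutations with $6\mapsto6$, $5\mapsto4$, $4\mapsto5$. On multiples of $\theta$, the generator $\Delta_6$ therefore acts like $\Delta_3$. This leads to the ring $B=\mathbb{C}[Z_{44}]$ of polynomials in the entries of $Z_{44}$ and to the ideal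
\[
H=\langle\Delta_2,\Delta_3,\Delta_4\rangle\subset B .
\]
The generators of $H$ are not the defining minors of any permutation: $r_{33}-r_{23}-r_{32}+r_{22}$ is the $(3,3)$ entry of the permutation matrix, so $r_{22}=1$, $r_{23}=r_{32}=2$, $r_{33}=2$ is impossible. The detour through $\Delta_6$ is what brings $H$ into a Schubert determinantal ideal.

\begin{lemma}\label{lem:transfer}
For a monomial $m\in B$, we have $\theta m\in J$ if and only if $m\in\operatorname{in}(H)$.
\end{lemma}

\begin{proof}
Suppose $m\in\operatorname{in}(H)$. Put $E=\Delta_6-x_{55}x_{66}\Delta_4\in I$. Its terms are $\pm t_\pi$ with $t_\pi=\prod_{a=1}^6x_{a\pi(a)}$, where $\pi\in S_6$ does not fix both $5$ and $6$, and $E=-\theta\Delta_3+E'$, where $E'$ collects the terms not divisible by $\theta$. We claim that $t_\pi m'<\theta m''$ for every term $t_\pi$ of $E'$ and all monomials $m',m''\in B$. On the entries of $Z_{66}$ the order begins with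
\[
x_{66}>x_{65}>\dots>x_{61}>x_{56}>x_{55}>x_{54}>\dots>x_{51}>x_{46}>x_{45},
\]
and none of these variables lies in $B$. If $\pi(6)\ne6$, then $x_{66}$ divides $\theta m''$ but not $t_\pi m'$. If $\pi(6)=6$, then $\pi(5)\le4$, and the two monomials have the same exponents at $x_{66},\dots,x_{55}$. If moreover $\pi(5)<4$, then $x_{54}$ decides in favor of $\theta m''$. If $\pi(5)=4$, the exponents agree down to $x_{46}$, and $\pi(4)\ne5$ because $\theta\nmid t_\pi$; so $x_{45}$ decides in favor of $\theta m''$. This proves the claim. Now let $m=\operatorname{in}(G)$ with $G=\alpha\Delta_2+\beta\Delta_4-\gamma\Delta_3$ and $\alpha,\beta,\gamma\in B$. Then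
\[
\theta(\alpha\Delta_2+\beta\Delta_4)+\gamma E=\theta G+\gamma E'
\]
lies in $I$, and by the claim its initial monomial is $\theta m$.

Conversely, suppose $\theta m=\operatorname{in}(F)$ with $F\in I$ multihomogeneous, and write $F=\alpha\Delta_2+\beta\Delta_4+\gamma\Delta_6$ with multihomogeneous coefficients of complementary degrees. The degree of $F$ is $1$ in each of rows $5,6$ and columns $5,6$, and $0$ in all later rows and columns. Both $\Delta_6$ and $\theta$ exhaust these degrees. So $\gamma\in B$, and if we write $F=\theta G+(\text{terms not divisible by }\theta)$, and define $\alpha_\theta,\beta_\theta$ from $\alpha,\beta$ in the same way, then $G,\alpha_\theta,\beta_\theta\in B$. Since $\Delta_2,\Delta_4,\gamma$ do not involve the variables of $\theta$, we get $G=\alpha_\theta\Delta_2+\beta_\theta\Delta_4-\gamma\Delta_3\in H$. The terms of $\theta G$ are terms of $F$, and $\theta m$ occurs among them, so $\operatorname{in}(G)=m$.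
\end{proof}

\subsection{A witness for $\operatorname{in}(H)$}

We look for a monomial $\mu_0\notin\operatorname{in}(H)$ that four different variables multiply into $\operatorname{in}(H)$. Two variables come for free. The initial monomial of $\Delta_2$ is $x_{11}x_{22}$. In
\begin{equation}\label{eq:d3}
\Delta_3-x_{33}\Delta_2=-x_{11}x_{23}x_{32}+x_{13}x_{21}x_{32}+x_{12}x_{23}x_{31}-x_{13}x_{22}x_{31}\in H
\end{equation}
the largest variable is $x_{32}$, and $x_{23}>x_{21}$, so the initial monomial is $x_{11}x_{23}x_{32}$. Hence $x_{22}\mu_0$ and $x_{32}\mu_0$ lie in $\operatorname{in}(H)$ as soon as $x_{11}x_{23}$ divides $\mu_0$.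

The other two variables come from an element of $B$ that is annihilated modulo $H$ by the two minors
\[
p=[12;13],\qquad q=[12;23],
\]
whose initial monomials are $x_{11}x_{23}$ and $x_{12}x_{23}$. Let $D_j=[123;\{1,2,3,4\}\setminus j]$, so that $D_4=\Delta_3$. The sum $\sum_j(-1)^jx_{ij}D_j$ is the expansion along the last row of the determinant with rows $1,2,3,i$ of $Z_{44}$; it is $0$ for $i\le3$ and $\Delta_4$ for $i=4$. From the definition of $[i\,i';l\,j]$,
\[
\sum_{j=1}^4(-1)^j[i\,i';l\,j]D_j=x_{il}\sum_{j=1}^4(-1)^jx_{i'j}D_j-x_{i'l}\sum_{j=1}^4(-1)^jx_{ij}D_j .
\]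
We take $(i,i',l)=(1,2,1)$, $(1,2,2)$ and $(2,4,1)$. The term $j=l$ vanishes, and $[12;21]=-\Delta_2$. With $M=[24;12]$ this gives
\begin{align}
pD_3&=\Delta_2D_2+[12;14]\Delta_3,\label{eq:p}\\
qD_3&=\Delta_2D_1+[12;24]\Delta_3,\label{eq:q}\\
MD_2&=[24;13]D_3-[24;14]\Delta_3+x_{21}\Delta_4.\label{eq:M}
\end{align}
By \eqref{eq:p} and \eqref{eq:q}, $pD_3$ and $qD_3$ lie in $H$. This suggests the candidate $x_{23}\operatorname{in}(D_3)$, but $\operatorname{in}(D_3)=x_{11}x_{22}x_{34}$ is already in $\operatorname{in}(H)$. Here $\Delta_4$ enters: by \eqref{eq:M}, $MD_2$ is congruent modulo $H$ to a multiple of $D_3$, so it is also annihilated by $p$ and $q$, and its initial monomial $(x_{21}x_{42})(x_{11}x_{23}x_{34})$ is not divisible by $x_{22}$. We put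
\[
\mu_0=x_{23}\operatorname{in}(MD_2)=x_{11}x_{21}x_{23}^2x_{34}x_{42},
\qquad\text{with exponent matrix}\quad
\begin{pmatrix}1&0&0&0\\1&0&2&0\\0&0&0&1\\0&1&0&0\end{pmatrix}.
\]
Its row degrees are $(1,3,1,1)$ and its column degrees are $(2,1,2,1)$.

\begin{proposition}\label{prop:core}
The monomials $x_{11}\mu_0$, $x_{12}\mu_0$, $x_{22}\mu_0$, $x_{32}\mu_0$ lie in $\operatorname{in}(H)$, and $\mu_0\notin\operatorname{in}(H)$.
\end{proposition}

\begin{proof}
By \eqref{eq:p}--\eqref{eq:M}, $pMD_2$ and $qMD_2$ lie in $H$. Since the order is diagonal, (F1) gives $\operatorname{in}(pMD_2)=x_{11}x_{23}\operatorname{in}(MD_2)=x_{11}\mu_0$ and $\operatorname{in}(qMD_2)=x_{12}x_{23}\operatorname{in}(MD_2)=x_{12}\mu_0$. The monomials $x_{22}\mu_0$ and $x_{32}\mu_0$ were treated after \eqref{eq:d3}.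

Suppose $\mu_0=\operatorname{in}(F)$ with $F\in H$ multihomogeneous, and write $F=\alpha\Delta_2+\beta\Delta_4+\gamma\Delta_3$ with multihomogeneous coefficients of complementary degrees. Then $\beta$ has row degrees $(0,2,0,0)$ and column degrees $(1,0,1,0)$, while $\gamma$ has row degrees $(0,2,0,1)$ and column degrees $(1,0,1,1)$. A monomial of the second degree is determined by the column of its variable in row $4$. So
\[
\beta=c_0x_{21}x_{23},\qquad\gamma=c_1x_{44}x_{21}x_{23}+c_2x_{43}x_{21}x_{24}+c_3x_{41}x_{23}x_{24}
\]
with $c_0,\dots,c_3\in\mathbb{C}$. Since $F$ has degree $1$ in row $4$, we can write $F=\sum_{j=1}^4x_{4j}G_j$ and $\alpha=\sum_{j=1}^4x_{4j}a_j$ with $G_j,a_j$ free of row $4$. Using $\Delta_4=\sum_j(-1)^jx_{4j}D_j$ we read off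
\[
G_3=a_3\Delta_2-c_0x_{21}x_{23}D_3+c_2x_{21}x_{24}\Delta_3,\qquad G_2=a_2\Delta_2+c_0x_{21}x_{23}D_2 .
\]
The largest variables of $B$ are $x_{44}>x_{43}>x_{42}$. A term of $F$ divisible by $x_{44}$ or $x_{43}$ would be larger than $\mu_0$, so $G_4=G_3=0$, and $\operatorname{in}(G_2)=\mu_0/x_{42}=x_{11}x_{21}x_{23}^2x_{34}$. Set $x_{11}=x_{12}=0$ in the equation $G_3=0$. Then $\Delta_2$ becomes $0$, $D_3=[123;124]$ becomes $x_{14}[23;12]$, and $\Delta_3$ becomes $x_{13}[23;12]$. We obtain
\[
x_{21}\,[23;12]\,(c_2x_{13}x_{24}-c_0x_{14}x_{23})=0,
\]
so $c_0=c_2=0$. Then $G_2=a_2\Delta_2$, and $\operatorname{in}(G_2)$ is divisible by $x_{11}x_{22}$. But $x_{22}$ does not divide $x_{11}x_{21}x_{23}^2x_{34}$, a contradiction.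
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:A}]
Let $\mu=\theta\mu_0$. By Lemma~\ref{lem:transfer} and Proposition~\ref{prop:core}, $\mu\notin J$ and $J:\mu\supseteq(x_{11},x_{12},x_{22},x_{32})$. Corollary~\ref{cor:witness}(i) gives a minimal prime of $\widetilde J$ of height at least $4$.
\end{proof}

\section{Projections with two-point fibers}\label{sec:fiber}

For the lex-diagonal order we find a witness by geometry. Let $S_0$ be a polynomial ring over $\mathbb{C}$, let $S=S_0[y]$ carry a lexicographic order in which $y$ is the largest variable, and let $K\subseteq S$ be a homogeneous ideal. For $i\ge0$ let $C_i\subseteq S_0$ be the set of all $c$ such that $K$ contains an element $cy^i+(\text{terms of lower degree in }y)$. Each $C_i$ is a homogeneous ideal, and multiplication by $y$ shows $C_0\subseteq C_1\subseteq C_2\subseteq\cdots$. For a monomial $m\in S_0$,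
\begin{equation}\label{eq:Ci}
y^im\in\operatorname{in}(K)\iff m\in\operatorname{in}(C_i).
\end{equation}
Indeed, by (F4) an element of $K$ has initial monomial $y^im$ exactly when it has degree $i$ in $y$ and its leading coefficient, which lies in $C_i$, has initial monomial $m$.

The ideals $C_i$ control the fibers of the projection from $V(K)$ that forgets the coordinate $y$. Over a point $b$ where some $c\in C_i$ does not vanish, $y$ satisfies an equation of degree $i$, and the fiber has at most $i$ points. If fibers with two points occur, but only over a small set, then $C_1$ and $C_2$ differ only along a small set, and a monomial $ym$ with $m\in\operatorname{in}(C_2)\setminus\operatorname{in}(C_1)$ can serve as a witness.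

\begin{example}\label{ex:lines}
Let $K=(y-t,u)\cap(y+t,v)$ in $\mathbb{C}[y,u,v,t]$ with $y>u>v>t$. This is the ideal of two skew lines in projective $3$-space, of height $2$. Forgetting $y$ maps them to the lines $u=0$ and $v=0$ of the plane, and the crossing point $b=(0,0,1)$ has the two preimages $y=\pm1$. The elements $y^2-t^2$, $u(y+t)$, $v(y-t)$ of $K$ show that $1\in C_2$ and $u,v\in C_1$. If $1\in C_1$, an element $y+c_0\in K$ with $c_0$ free of $y$ would give $1+c_0(b)=0=-1+c_0(b)$. So $y\notin\operatorname{in}(K)$, while $y^2,yu,yv\in\operatorname{in}(K)$, and $\operatorname{in}(K):y\supseteq(y,u,v)$ has height at least $3$.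
\end{example}

In general the element $1\in C_2$ is replaced by an element $h\in C_2$, and we work on the open set $h\ne0$, where fibers have at most two points.

\begin{lemma}\label{lem:fiber}
Let $h\in C_2$ be homogeneous and let $c\ge0$. Suppose that
\begin{itemize}
\item[(a)] there are points $(y_1,b),(y_2,b)\in V(K)$ with $y_1\ne y_2$ and $h(b)\ne0$;
\item[(b)] $V(C_1)\setminus V(h)$ is contained in a closed subset of codimension $c$ of the affine space with coordinate ring $S_0$.
\end{itemize}
Then there are a monomial $m\in S_0$ and a monomial ideal $\mathfrak q\subset S_0$ of height at least $c$ such that $ym\notin\operatorname{in}(K)$, $y^2m\in\operatorname{in}(K)$, and $gym\in\operatorname{in}(K)$ for every monomial $g\in\mathfrak q$.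
\end{lemma}

\begin{proof}
Every $f\in C_1$ vanishes at $b$: if $fy+f_0\in K$ with $f_0\in S_0$, then $f(b)y_1+f_0(b)=0=f(b)y_2+f_0(b)$, so $f(b)=0$. Hence by (a) no power of $h$ lies in $C_1$. Choose $N\ge1$ as in (F8) for $\mathfrak c=C_1$, and let $L=C_1+(h^N)$. Then $C_1\subsetneq L\subseteq C_2$. Multiplication by $h^N$ identifies $S_0/(C_1:h^N)$ with $L/C_1$ up to a shift of degree. By (F8) and (b), $\dim L/C_1\le\dim S_0-c$. By (F2), the module $\operatorname{in}(L)/\operatorname{in}(C_1)$ is nonzero and has the same dimension. Choose a monomial $m\in\operatorname{in}(L)\setminus\operatorname{in}(C_1)$ and put $\mathfrak q=\operatorname{in}(C_1):m$. Multiplication by $m$ embeds $S_0/\mathfrak q$ in $\operatorname{in}(L)/\operatorname{in}(C_1)$, so $\dim S_0/\mathfrak q\le\dim S_0-c$ and $\operatorname{ht}\mathfrak q\ge c$. We have $m\notin\operatorname{in}(C_1)$, $m\in\operatorname{in}(C_2)$, and $gm\in\operatorname{in}(C_1)$ for monomials $g\in\mathfrak q$. The three assertions follow from \eqref{eq:Ci}.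
\end{proof}

Hypothesis (a) makes $L/C_1$ nonzero, so that $m$ exists; hypothesis (b) makes it small, so that $\mathfrak q$ is large. Example~\ref{ex:lines} is the case $h=1$, $c=2$, $m=1$.

\section{The lex-diagonal order: proof of Theorem~\ref{thm:B}}\label{sec:B}

Throughout this section $w=21436785\,9\cdots n$ and the order is lex-diagonal.

\subsection{The ideal}

The number $r_{ij}$ counts the elements at most $j$ in $\{w(1),\dots,w(i)\}$. For $i=1,3,5,6,7$ this set is $\{2\}$, $\{1,2,4\}$, $\{1,\dots,4,6\}$, $\{1,\dots,4,6,7\}$, $\{1,\dots,4,6,7,8\}$, and for all other $i$ it is $\{1,\dots,i\}$. So the pairs with $r_{ij}<\min(i,j)$ are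
\[
r_{11}=0,\quad r_{33}=2,\quad r_{55}=r_{65}=r_{75}=4,\quad r_{66}=r_{76}=5,\quad r_{77}=6 .
\]
The $6$-minors of $Z_{66}$ and $Z_{76}$ and the $7$-minor of $Z_{77}$ use all of the columns $1,\dots,5$ and only rows at most $7$. Laplace expansion along the remaining columns puts them in the ideal of $5$-minors of $Z_{75}$. Hence $I_w=IR$, where
\[
I=\langle x_{11},\ \Delta_3,\ 5\text{-minors of }Z_{75}\rangle\subset R_0=\mathbb{C}[Z_{75}] .
\]
Let $J=\operatorname{in}(I)\subset R_0$. By (F3), $\operatorname{in}(I_w)=JR$. The ideals $J$ and $JR$ have the same minimal generators, so the minimal primes of their polarizations are generated by the same sets of variables, and we may work in $R_0$.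

By (F7) the $7\times5$ matrices of rank at most $4$ form an irreducible variety of codimension $3$. The set $V(I)$ is cut out of it by two equations and contains the zero matrix, so $\operatorname{ht}I\le5$ by (F6). By (F2) and Corollary~\ref{cor:witness}(ii), $\widetilde J$ has a minimal prime of height at most $5$. It remains to find a witness $\mu$ with $\operatorname{ht}(J:\mu)\ge6$.

\subsection{Removing the first row}

Lemma~\ref{lem:fiber} applies to the largest variable of a ring, and we want to apply it to $y=x_{21}$. The variables of row $1$ come earlier and must be removed first. We do so by looking only at monomials $x_{13}^em$ with $m$ free of row $1$. An element with such an initial monomial involves neither $x_{11}$ nor $x_{12}$, and only its coefficient of $x_{13}^e$ matters. Let $S=\mathbb{C}[x_{ij}:2\le i\le7,\ 1\le j\le5]$, let $I^\flat=I\cap S[x_{13},x_{14},x_{15}]$, and let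
\[
\pi:S[x_{13},x_{14},x_{15}]\to S,\qquad x_{13}\mapsto1,\quad x_{14}\mapsto0,\quad x_{15}\mapsto0
\]
be the homomorphism of $S$-algebras. Put $K=\pi(I^\flat)$. It is an ideal because $\pi$ is surjective. It is homogeneous because $I^\flat$ is spanned by multihomogeneous elements, whose images under $\pi$ are homogeneous. If $F$ is homogeneous of degree $d$ in row $1$, then $F=x_{13}^d\,\pi(F)+(\text{terms of lower degree in }x_{13})$.

\begin{lemma}\label{lem:K}
\begin{itemize}
\item[(i)] For a monomial $m\in S$, we have $m\in\operatorname{in}(K)$ if and only if $x_{13}^em\in J$ for some $e\ge0$.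
\item[(ii)] If $z\in V(I)$ has first row $(0,\lambda,1,0,0)$ for some $\lambda\in\mathbb{C}$, then rows $2,\dots,7$ of $z$ form a point of $V(K)$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) Let $m=\operatorname{in}(G)$ with $G=\pi(F)$ and $F\in I^\flat$. Let $F_0,\dots,F_d\in I^\flat$ be the components of $F$ by degree in row $1$. Replacing $F$ by $\sum_ax_{13}^{d-a}F_a$ does not change $\pi(F)$, so we may assume that $F$ is homogeneous of degree $d$ in row $1$. Since $x_{13}$ is larger than all other variables in $F$, (F4) gives $\operatorname{in}(F)=x_{13}^dm$. Conversely, let $x_{13}^em=\operatorname{in}(F)$ with $F\in I$ multihomogeneous. A term divisible by $x_{11}$ or $x_{12}$ would be larger than $x_{13}^em$, so $F\in I^\flat$. It has degree $e$ in row $1$, and $x_{13}^em$ is the largest among the terms of $x_{13}^e\pi(F)$. So $\operatorname{in}(\pi(F))=m$.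

(ii) For $F\in I^\flat$, the value of $\pi(F)$ at rows $2,\dots,7$ of $z$ is $F(z)=0$, because $F$ does not involve $x_{11},x_{12}$.
\end{proof}

Now let $y=x_{21}$, the largest variable of $S$, let $S_0$ be the polynomial ring in the other variables of $S$, and let $C_i\subseteq S_0$ be the ideals of Section~\ref{sec:fiber} for this $K$. If Lemma~\ref{lem:fiber} applies with $c=4$, then $x_{11}$, $y$ and $\mathfrak q$ together give height $1+1+4=6$.

\subsection{Elements of $C_1$ and $C_2$}

Modulo $x_{11}$, both $\Delta_3$ and the $5$-minors through row $1$ are linear in $x_{12}$, so we obtain elements of $I^\flat$ by eliminating $x_{12}$ between them. For a $4$-subset $\sigma\subset\{2,\dots,7\}$ put $A_\sigma=[\sigma;1345]$ and $B_\sigma=[\sigma;1245]$. Expanding $\Delta_3$ and $[1\sigma;12345]$ along row $1$ and dropping the multiples of $x_{11}\in I$, we see that $I$ contains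
\begin{align*}
\delta&=-x_{12}[23;13]+x_{13}[23;12],\\
\delta_\sigma&=-x_{12}A_\sigma+x_{13}B_\sigma-x_{14}[\sigma;1235]+x_{15}[\sigma;1234].
\end{align*}
The element $A_\sigma\delta-[23;13]\delta_\sigma$ is free of $x_{11}$ and $x_{12}$, so its image under $\pi$ lies in $K$. With $[23;12]=yx_{32}-x_{22}x_{31}$ and $[23;13]=yx_{33}-x_{23}x_{31}$, this image is
\[
Q_\sigma=[23;12]A_\sigma-[23;13]B_\sigma=y\,(x_{32}A_\sigma-x_{33}B_\sigma)-x_{31}(x_{22}A_\sigma-x_{23}B_\sigma).
\]
We extract three kinds of leading coefficients. Let $\rho$ range over the $4$-subsets of $\{3,\dots,7\}$.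
\begin{itemize}
\item The minors $A_\rho,B_\rho$ are free of $y$, so $\ell_\rho:=x_{32}[\rho;1345]-x_{33}[\rho;1245]\in C_1$.
\item The minor $[2\rho;12345]$ lies in $I\cap S\subseteq K$ and is linear in $y$, so its coefficient $\kappa_\rho:=[\rho;2345]$ lies in $C_1$.
\item For $\sigma=2345$ the minors $A_\sigma,B_\sigma$ are linear in $y$ with coefficients $[345;345]$ and $[345;245]$. So $Q_\sigma$ has degree at most $2$ in $y$, and
\[
h:=x_{32}[345;345]-x_{33}[345;245]\in C_2 .
\]
\end{itemize}
The polynomial $h$ is homogeneous of degree $4$. It is the determinant of the $4\times4$ matrix $Y$ whose first row is $(x_{32},x_{33},0,0)$ and whose other rows are rows $3,4,5$ of $Z$ in columns $2,\dots,5$.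

\subsection{The two hypotheses of Lemma~\ref{lem:fiber}}

Let $X$ be the $5\times5$ submatrix of $Z$ with rows $3,\dots,7$ and columns $1,\dots,5$. Its entries are variables of $S_0$, so by (F7) the condition $\operatorname{rank}X\le3$ defines a closed set of codimension $(5-3)^2=4$.

\begin{lemma}\label{lem:b}
At every point of $V(C_1)\setminus V(h)$ we have $\operatorname{rank}X\le3$.
\end{lemma}

\begin{proof}
Take a point of $V(C_1)$ with $\operatorname{rank}X\ge4$; we show that $h$ vanishes there. The $\kappa_\rho$ are all the $4$-minors of columns $2,\dots,5$ of $X$. They vanish, so these columns have rank at most $3$, and $\operatorname{rank}X=4$. Choose $\rho$ such that the rows of $X$ indexed by $\rho$ are independent. The kernel of these four rows is the line spanned by the nonzero vector $k$ with $k_j=(-1)^j[\rho;\{1,\dots,5\}\setminus j]$, and it contains the line $\ker X$, so $Xk=0$. Now $k_1=-\kappa_\rho=0$ and $x_{32}k_2+x_{33}k_3=\ell_\rho=0$. Thus $k'=(k_2,\dots,k_5)$ is nonzero, the first row of $Y$ annihilates it because $\ell_\rho=0$, and the other rows of $Y$ annihilate it because $Xk=0$ and $k_1=0$. Hence $h=\det Y=0$.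
\end{proof}

So a fiber with two points must be sought over $\operatorname{rank}X\le3$. There the kernel of $X$ has dimension at least two, and two different kernel vectors can certify $\operatorname{rank}Z_{75}\le4$ for two different values of $y$.

\begin{lemma}\label{lem:a}
There is a point $b$ with $h(b)=1$ and $(1,b),(-1,b)\in V(K)$.
\end{lemma}

\begin{proof}
For $\varepsilon=\pm1$ let $z_\varepsilon$ be the $7\times5$ matrix whose rows $6,7$ are zero and whose first five rows are
\[
\begin{pmatrix}
0&-\varepsilon&1&0&0\\
\varepsilon&0&1&-1&-1\\
1&1&0&-1&-1\\
0&1&0&0&-1\\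
0&0&1&-1&0
\end{pmatrix}.
\]
Pairing the five rows with the vector $(1,\varepsilon,1,1,\varepsilon)$ gives $-\varepsilon^2+1$, $\varepsilon+1-1-\varepsilon$, $1+\varepsilon-1-\varepsilon$, $\varepsilon-\varepsilon$ and $1-1$. All are zero, so $\operatorname{rank}z_\varepsilon\le4$. Also $x_{11}=0$, and expanding along row $1$,
\[
\Delta_3=\varepsilon\det\begin{pmatrix}\varepsilon&1\\1&0\end{pmatrix}+\det\begin{pmatrix}\varepsilon&0\\1&1\end{pmatrix}=-\varepsilon+\varepsilon=0 .
\]
So $z_\varepsilon\in V(I)$. Below row $1$ the matrices $z_1$ and $z_{-1}$ differ only in the entry $y=\varepsilon$; let $b$ be the list of the remaining entries. By Lemma~\ref{lem:K}(ii), $(\varepsilon,b)\in V(K)$. At $b$ we have $x_{32}=1$ and $x_{33}=0$, so, expanding along the first column,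
\[
h(b)=\det\begin{pmatrix}0&-1&-1\\0&0&-1\\1&-1&0\end{pmatrix}=\det\begin{pmatrix}-1&-1\\0&-1\end{pmatrix}=1.\qedhere
\]
\end{proof}

\begin{proof}[End of the proof of Theorem~\ref{thm:B}]
By Lemmas~\ref{lem:a} and~\ref{lem:b}, Lemma~\ref{lem:fiber} applies with $c=4$; let $m$ and $\mathfrak q$ be as there, and let $g_1,\dots,g_s$ be monomial generators of $\mathfrak q$. The monomials $y^2m,g_1ym,\dots,g_sym$ lie in $\operatorname{in}(K)$. By Lemma~\ref{lem:K}(i) each is multiplied into $J$ by a power of $x_{13}$, and we choose one exponent $e$ that works for all of them. Let $\mu=x_{13}^eym$. Since $ym\notin\operatorname{in}(K)$, Lemma~\ref{lem:K}(i) gives $\mu\notin J$. Together with $x_{11}\in J$ we get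
\[
J:\mu\supseteq(x_{11},x_{21})+\mathfrak qR_0 .
\]
As $\mathfrak q$ is an ideal of $S_0$, which involves neither $x_{11}$ nor $x_{21}$, the right side has height at least $6$. Corollary~\ref{cor:witness}(i) gives a minimal prime of $\widetilde J$ of height at least $6$.
\end{proof}

The order entered twice: Lemma~\ref{lem:K}(i) uses that $x_{11},x_{12},x_{13}$ are the three largest variables, and \eqref{eq:Ci} uses that $x_{21}$ is the largest variable below row $1$.

\section{Antidiagonal block sums: proof of Theorem~\ref{thm:C}}\label{sec:C}

To add up the gaps of several copies of Theorem~\ref{thm:B}, we need a permutation whose ideal is a sum of copies of $I_u$ in disjoint sets of variables. Placing the copies along the main diagonal does not achieve this, because a northwest submatrix that reaches a later block contains the earlier ones. Placing them along the antidiagonal does: the region northwest of the blocks is forced to be zero, and this separates the blocks.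

Let $u\in S_s$ and $k\ge1$. Define $u^{(k)}\in S_{ks}$ by
\[
u^{(k)}\bigl((b-1)s+i\bigr)=(k-b)s+u(i),\qquad1\le b\le k,\quad1\le i\le s .
\]
Divide the $ks\times ks$ matrix $Z$ into $s\times s$ blocks $Z^{(b,c)}$ with $1\le b,c\le k$. The permutation matrix of $u^{(k)}$ has a copy of that of $u$ in each block $(b,k+1-b)$. Let $I_u(Z^{(b,c)})\subseteq R$ be the ideal generated by the defining minors of $I_u$ formed in the block $Z^{(b,c)}$, and let $\mathfrak n$ be the ideal generated by the entries of the blocks $Z^{(b,c)}$ with $b+c\le k$.

\begin{lemma}\label{lem:block}
$I_{u^{(k)}}=\mathfrak n+\sum_{b=1}^kI_u(Z^{(b,k+1-b)})$.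
\end{lemma}

\begin{proof}
Write $i=(b-1)s+i'$ and $j=(c-1)s+j'$ with $1\le i',j'\le s$. Let $r_{ij}$ and $r^u_{i'j'}$ be the rank numbers of $u^{(k)}$ and $u$. The ones of the permutation matrix in block row $\beta$ lie in block column $k+1-\beta$, so only block rows $\beta$ with $k+1-c\le\beta\le b$ contribute to $r_{ij}$.

If $b+c\le k$, then $r_{ij}=0$, and the generators are the entries of $Z_{ij}$. These generate $\mathfrak n$ as $(i,j)$ varies. In the remaining cases we work modulo $\mathfrak n$, that is, we set these entries to zero.

If $b+c=k+1$, only $\beta=b$ contributes and $r_{ij}=r^u_{i'j'}$. The only nonzero part of $Z_{ij}$ is the northwest $i'\times j'$ submatrix of $Z^{(b,c)}$. A minor of $Z_{ij}$ either lies in this part or has a zero row or column. So we obtain exactly the generators of $I_u(Z^{(b,c)})$.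

If $b+c\ge k+2$, block row $k+1-c<b$ contributes $j'$, each of the $b+c-k-2$ block rows $k+2-c,\dots,b-1$ contributes $s$, and block row $b$ contributes $i'$ because $k+1-b<c$. So $r_{ij}=j'+(b+c-k-2)s+i'$. In $Z_{ij}$, the rows in block rows $\beta\le k+1-c$ vanish in block columns $\gamma\le c-1$, since $\beta+\gamma\le k$; they are supported on $j'$ columns and have rank at most $j'$. The other rows number $(b+c-k-2)s+i'$. So $Z_{ij}$ has rank at most $r_{ij}$ over the fraction field of the domain $R/\mathfrak n$, and all its $(r_{ij}+1)$-minors lie in $\mathfrak n$.
\end{proof}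

\begin{proof}[Proof of Theorem~\ref{thm:C}]
Take $s=8$, $u=21436785$ and $w=u^{(k)}$. The lex-diagonal order of $R$ restricts to the lex-diagonal order on each block. The summands in Lemma~\ref{lem:block} are generated in pairwise disjoint sets of variables, so by (F3), $J=\operatorname{in}(I_w)=\mathfrak n+\sum_{b=1}^kJ_b$, where $J_b$ is a copy of $\operatorname{in}(I_u)$ in the variables of $Z^{(b,k+1-b)}$. The minimal generating set of $J$ is the union of those of the summands, so $\widetilde J=\mathfrak n+\sum_b\widetilde{J_b}$, again in disjoint sets of variables. A minimal cover for $\widetilde J$, in the sense of Section~\ref{sec:pol}, is therefore the union of the variables of $\mathfrak n$ with one minimal cover for each $\widetilde{J_b}$. By Theorem~\ref{thm:B} with $n=8$, each $\widetilde{J_b}$ has a minimal cover of size at most $5$ and one of size at least $6$. Choosing the first kind in every block gives a minimal prime of height at most $\operatorname{ht}\mathfrak n+5k$, and choosing the second kind gives one of height at least $\operatorname{ht}\mathfrak n+6k$.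
\end{proof}

\begin{thebibliography}{1}

\bibitem{SY}
Ada Stelzer and Alexander Yong, \emph{Combinatorial commutative algebra rules}, arXiv:2306.00737 (2023).

\end{thebibliography}
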